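# Ties among spectrum maximizing products

## 1. Two shears and the golden ratio

Take
$$A=\begin{pmatrix}1&1\\0&1\end{pmatrix},\qquad B=A^{T}=\begin{pmatrix}1&0\\1&1\end{pmatrix}.$$
Multiply $n$ matrices, each of them $A$ or $B$, in any order. How fast can the product grow with $n$, and which order is best?

For an upper bound use the Euclidean operator norm, with $\|M\|^2=\rho(M^TM)$, where $\rho$ is the spectral radius. We have $A^TA=\begin{pmatrix}1&1\\1&2\end{pmatrix}$, with characteristic polynomial $t^2-3t+1$ and largest root $\frac{3+\sqrt5}{2}=\varphi^2$, where $\varphi=\frac{1+\sqrt5}2$. So $\|A\|=\|B\|=\varphi$, and a product of $n$ factors has norm at most $\varphi^n$. For a lower bound, $AB=\begin{pmatrix}2&1\\1&1\end{pmatrix}$ has the same characteristic polynomial $t^2-3t+1$, so $\rho(AB)=\varphi^2$. The alternating product $(AB)^k$ has $2k$ factors and norm at least $\varphi^{2k}$. The optimal growth rate is $\varphi$ per factor, and alternating achieves it.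

Does any other periodic pattern achieve it? Let $w$ be a word of length $n$ in the letters $a,b$, and substitute $A$ for $a$ and $B$ for $b$. If $n=1$ the spectral radius is $1<\varphi$. Let $n\ge2$ and write $w$ around a circle. If two neighboring letters are equal, rotate $w$ so that it begins with $aa$ or $bb$. Rotation does not change the spectrum of the product. Now $(A^2)^TA^2=\begin{pmatrix}1&2\\2&5\end{pmatrix}$ has characteristic polynomial $t^2-6t+1$ and largest root $3+2\sqrt2=(1+\sqrt2)^2$, so $\|A^2\|=\|B^2\|=1+\sqrt2<2.42<2.61<\varphi^2$. Hence $\rho(w(A,B))\le(1+\sqrt2)\varphi^{n-2}<\varphi^n$. If no two neighbors are equal, the letters alternate around the circle and $w$ is a rotation of a power of $ab$. So up to rotation and powers, $ab$ is the only winner.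

Here are the names.

**Definition (words).** A word is a nonempty finite string of letters. For two letters, $w\in\mathbb F_2^+$, the free monoid on $a,b$; $|w|$ is the length, and $w(A,B)$ is the matrix product obtained by substitution. A word is *primitive* if it is not a proper power $u^k$, $k\ge2$. For example, $aab$ is primitive and $abab=(ab)^2$ is not.

**Definition (joint spectral radius).** For a bounded set $\mathcal A$ of $d\times d$ matrices, with $\mathcal A^{*k}$ the set of products of $k$ elements of $\mathcal A$,
$$\mathrm{JSR}(\mathcal A)=\lim_{k\to\infty}\ \sup_{\Pi\in\mathcal A^{*k}}\|\Pi\|^{1/k}.$$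

**Definition (SMP).** The word $w$ is a *spectrum maximizing product* of $(A,B)$ if $\rho(w(A,B))^{1/|w|}=\mathrm{JSR}(\{A,B\})$.

We often write $w$ for $w(A,B)$ when the matrices are clear. For every word $w$ and every submultiplicative norm,
$$\rho(w)^{1/|w|}\ \le\ \mathrm{JSR}\ \le\ \max(\|A\|,\|B\|). \tag{1}$$
The right inequality is clear. For the left one, $\rho(w)^k=\rho(w^k)\le\|w^k\|$, and $w^k$ is a product of $k|w|$ factors; take $(k|w|)$-th roots and let $k\to\infty$. Since $\rho(u^k)^{1/(k|u|)}=\rho(u)^{1/|u|}$, a power $u^k$ is an SMP iff $u$ is. So SMPs are considered up to powers and cyclic permutations, and we may represent them by primitive words. In the example, $\mathrm{JSR}=\varphi$ and $ab$ is the unique SMP.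

## 2. Accidental ties and forced ties

Uniqueness can fail in two very different ways.

*An accidental tie.* Let $A=s\,e_1e_1^T$ with $s>0$, and $B=e_2e_2^T$. Since $AB=BA=0$, a word using both letters gives spectral radius $0$. The norms are $s$ and $1$, so by (1) $\mathrm{JSR}=\max(s,1)$. For $s\ne1$ there is one primitive SMP. For $s=1$ both $a$ and $b$ are SMPs. Changing $s$ destroys the tie.

*A forced tie.* Consider $u=aababb$ and $v=aabbab$. The rotations of $u$ are $aababb,\ ababba,\ babbaa,\ abbaab,\ bbaaba,\ baabab$, and $v$ is not among them. Yet for all $2\times2$ matrices, by Cayley–Hamilton $A^2=(\operatorname{tr}A)A-(\det A)I$, so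
$$\operatorname{tr}(A^2BAB^2)=\operatorname{tr}A\,\operatorname{tr}(ABAB^2)-\det A\,\operatorname{tr}(AB^3),$$
$$\operatorname{tr}(A^2B^2AB)=\operatorname{tr}A\,\operatorname{tr}(AB^2AB)-\det A\,\operatorname{tr}(AB^3).$$
Since $\operatorname{tr}(AB^2AB)=\operatorname{tr}(ABAB^2)$ by cyclicity, $u$ and $v$ always have equal traces. They also have equal determinants, hence equal spectra. Whenever $u$ is an SMP, so is $v$, and no perturbation separates them.

**Definition (2-isospectral).** Words $w_1,w_2\in\mathbb F_2^+$ are *$2$-isospectral* if $w_1(A,B)$ and $w_2(A,B)$ have the same spectrum (set of complex eigenvalues) for every pair $(A,B)$ of $2\times2$ matrices.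

For a $2\times2$ matrix the set of eigenvalues determines the multiplicities. So $w_1,w_2$ are $2$-isospectral iff their characteristic polynomials agree identically, that is, iff traces and determinants do. The pair $u,v$ is an example; $ab$ and $aabb$ is a non-example (put $A=B=2I$: spectra $\{4\}$ and $\{16\}$).

Are forced ties the only ties that a typical pair can have? This is the question from Jairo Bochi and Piotr Laskawiec, "Spectrum maximizing products are not generically unique", arXiv:2301.12574 (2023): is it true that for Lebesgue almost every pair of real $2\times2$ matrices all SMPs, if they exist, are $2$-isospectral to one another? The answer is yes.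

**Theorem 1.** There is a countable union $E$ of proper algebraic subsets of $M_2(\mathbb R)^2\cong\mathbb R^8$ (so $E$ is Lebesgue null) such that for every $(A,B)\notin E$, all SMPs of $(A,B)$ are $2$-isospectral to one another.

Sections 3–6 prove this. From Section 7 on we extend it to finite families of real or complex $d\times d$ matrices.

## 3. Resultants, and an open set where two spectral radii tie

We write $\chi_M(t)=\det(tI-M)$ and use the following textbook facts.

**Fact 1 (resultants).** For monic polynomials $f=\prod_i(t-r_i)$ and $g=\prod_j(t-s_j)$, the resultant $\mathrm{Res}(f,g)=\prod_{i,j}(r_i-s_j)$ is an integer polynomial in the coefficients of $f$ and $g$. It vanishes iff $f,g$ have a common root in an algebraic closure, equivalently iff they have a common factor of positive degree over the field of coefficients.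

**Fact 2 (identities).** A polynomial vanishing on a nonempty open subset of $\mathbb R^n$ is the zero polynomial, so it vanishes on $\mathbb C^n$. If a product of real-analytic functions vanishes on a connected open set, then one of the factors vanishes identically there.

**Fact 3 (size of algebraic sets).** Let $f\neq0$ be a real polynomial on $\mathbb R^n$. Then its zero set $Z(f)$ lies in a finite union of real-analytic hypersurfaces. In particular it is Lebesgue null and has Hausdorff dimension at most $n-1$. The proof is by induction on the degree. If $f$ is a nonzero constant, $Z(f)=\emptyset$. Otherwise some $\partial_jf$ is a nonzero polynomial of smaller degree, and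
$$Z(f)\subset\{f=0,\ \partial_jf\ne0\}\cup Z(\partial_jf).$$
The first set is a hypersurface (or empty) by the implicit function theorem, and induction handles the second. A proper algebraic subset of $\mathbb R^n$ lies in some such $Z(f)$.

A first plan suggests itself. There are countably many pairs $(w_1,w_2)$ of words. Fix one pair that is not $2$-isospectral, of lengths $n_1,n_2$. If both are SMPs then $\rho(w_1)^{n_2}=\rho(w_2)^{n_1}$. Show that this equation cuts out a null set.

As stated this is false. Take $w_1=ab$, $w_2=aabb$, and start from $A=B=$ rotation by $\pi/6$. Then $w_1$ and $w_2$ are rotations by $\pi/3$ and $2\pi/3$, with non-real eigenvalues, and non-real eigenvalues persist in a neighborhood. There each word has a conjugate pair of eigenvalues, so $\rho(w)^2=\det w$, and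
$$\rho(ab)^2=\det A\det B,\qquad \rho(aabb)^2=(\det A\det B)^2 .$$
Hence $\rho(ab)^{1/2}=\rho(aabb)^{1/4}$ on an open set, although the words are not $2$-isospectral.

So non-real eigenvalues must be handled by using the maximality of SMPs, and not just the equality of two spectral radii. This will be easy: $|\det A|\le\mathrm{JSR}^2$ and $|\det B|\le\mathrm{JSR}^2$, so a word whose spectral radius is controlled by its determinant can hardly be maximizing.

When the eigenvalues in question are real, the tie gives a polynomial equation, and we must show that it is not an identity. Concretely, could $\lambda_1^{n_2}\equiv\lambda_2^{n_1}$ hold for words of different lengths? We would then have two words $W_1=w_1^{n_2}$ and $W_2=w_2^{n_1}$ of the same length with the same trace function. Diagonal test matrices do not help: on them $W$ shows only how many $a$'s and $b$'s it has, so $abab$ and $aabb$ look alike. The remedy is to perturb a diagonal matrix slightly by a coordinate swap. To second order in the perturbation, the trace sees the distances between pairs of equal letters.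

## 4. Traces determine cyclic autocorrelations

Here we work over any finite alphabet $X$, because we shall need this later.

**Definition (cyclic autocorrelation).** For a word $W=W_0\cdots W_{N-1}$ over $X$, $x\in X$ and $k\in\mathbb Z/N$ put
$$S_x(W)=\{i\in\mathbb Z/N:\ W_i=x\},\qquad R_{W,x}(k)=\#\{i\in\mathbb Z/N:\ i\in S_x(W),\ i+k\in S_x(W)\}.$$

For $W=aabb$ we have $S_a=\{0,1\}$ and $R_{W,a}=(1$ at $k=1$, $0$ at $k=2$, $1$ at $k=3)$. For $W=abab$ we get $0,2,0$ instead. For the twins $u=aababb$ and $v=aabbab$ we have $S_a=\{0,1,3\}$ and $\{0,1,4\}$ in $\mathbb Z/6$, and both give $R(1),\dots,R(5)=1,1,2,1,1$.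

Always $R_{W,x}(k)=|S_x\cap(S_x-k)|\le|S_x|=R_{W,x}(0)$. Equality holds iff $S_x\subset S_x-k$, and by counting this means $S_x+k=S_x$.

**Lemma 1.** Suppose $\operatorname{tr}W=\operatorname{tr}W'$ for all tuples of real $2\times2$ matrices. Then $W,W'$ contain each letter the same number of times (so they have the same length $N$), and $R_{W,x}=R_{W',x}$ for every $x$. Consequently $W$ is invariant under the cyclic shift by $k$ iff $W'$ is.

*Proof.* **Step 1: letter counts, by scaling.** The polynomial $\operatorname{tr}W$ is not zero, since it equals $2$ at identity matrices. Scaling the matrix of $x$ by $s$ multiplies it by $s^{|S_x(W)|}$. So $|S_x(W)|=|S_x(W')|$ for every $x$.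

**Step 2: autocorrelations, by a second-order perturbation.** Fix $x$. Let $D=\mathrm{diag}(z,z^{-1})$ with $z\in\mathbb R\setminus\{0\}$ and $P=\begin{pmatrix}0&1\\1&0\end{pmatrix}$. Then $PD^kP=D^{-k}$. Substitute $D(I+\varepsilon P)$ for $x$ and $D$ for all other letters. The coefficient of $\varepsilon^2$ in the product is obtained by choosing two positions $i<j$ in $S_x(W)$ at which we take the factor $\varepsilon DP$, and taking $D$ elsewhere. This gives $D^{i+1}PD^{j-i}PD^{N-1-j}$. By cyclicity its trace is
$$\operatorname{tr}\big(D^{N-(j-i)}PD^{j-i}P\big)=\operatorname{tr}D^{N-2(j-i)} .$$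
Let $c(k)=\#\{0\le i<j<N:\ j-i=k,\ W_i=W_j=x\}$. The coefficient of $\varepsilon^2$ in $\operatorname{tr}W$ is therefore
$$\sum_{k=1}^{N-1}c(k)\big(z^{N-2k}+z^{-(N-2k)}\big). \tag{2}$$
The exponents $N-2k$, $1\le k\le N-1$, are distinct, and $-(N-2k)=N-2(N-k)$. So the coefficient of $z^{N-2k}$ in (2) is $c(k)+c(N-k)$; if $2k=N$ the $k$-th term contributes $2c(k)$, which is the same number. Now count the pairs $(i,i+k)$ in $\mathbb Z/N$ with both ends in $S_x(W)$: those that do not wrap around number $c(k)$. Those that do wrap around run from $i$ to $j=i+k-N<i$ with $i-j=N-k$, and they number $c(N-k)$. Hence the coefficient of $z^{N-2k}$ is exactly $R_{W,x}(k)$. The function $\operatorname{tr}W$ determines the Laurent polynomial (2), and so it determines $R_{W,x}(k)$ for $1\le k\le N-1$. The value at $0$ is the letter count.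

**Step 3: shift invariance.** $W$ is invariant under the shift by $k$ iff $S_x(W)+k=S_x(W)$ for all $x$, that is, iff $R_{W,x}(k)=|S_x(W)|$ for all $x$. Both sides are the same for $W$ and $W'$. $\square$

As a check, take $x=a$. In $aabb$ the only pair has $k=1$, and (2) is $z^2+z^{-2}$. In $abab$ the only pair has $k=2$, and (2) is $2$. So $\operatorname{tr}A^2B^2$ and $\operatorname{tr}ABAB$ differ.

**Lemma 2.** Let $w_1,w_2$ be primitive words of lengths $n_1,n_2$ such that $\operatorname{tr}w_1^{n_2}=\operatorname{tr}w_2^{n_1}$ for all tuples of real $2\times2$ matrices. Then $n_1=n_2$, and $w_1,w_2$ have the same letter counts.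

*Proof.* Put $W_1=w_1^{n_2}$ and $W_2=w_2^{n_1}$, of common length $N=n_1n_2$. The word $W_1$ is invariant under the shift by $n_1$, so by Lemma 1 $W_2$ is too. Also $W_2$ is invariant under the shift by $n_2$. The shifts leaving $W_2$ invariant form a subgroup of $\mathbb Z/N$, so $W_2$ is invariant under the shift by $g=\gcd(n_1,n_2)$. Since $g\mid n_2$ and $w_2$ is the prefix of $W_2$ of length $n_2$, the word $w_2$ is the $(n_2/g)$-th power of its prefix of length $g$. By primitivity $g=n_2$. Exchanging the roles of the two words gives $g=n_1$. So $n_1=n_2$. By Lemma 1, $W_1$ and $W_2$ have equal letter counts, which are $n_2$ times those of $w_1$ and $n_1=n_2$ times those of $w_2$. $\square$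

## 5. Positive pairs and a resultant that does not vanish identically

We now treat real eigenvalues of $2\times2$ words. If $\lambda_\nu$ is a real eigenvalue of $w_\nu$ with $|\lambda_\nu|=\mathrm{JSR}^{n_\nu}$ for $\nu=1,2$, then $\lambda_1^{2n_2}=\lambda_2^{2n_1}$; the even exponents remove the signs. So $w_1^{2n_2}$ and $w_2^{2n_1}$ have a common eigenvalue, and a resultant vanishes. We show that this is a genuine condition.

To label eigenvalues consistently, let $\Omega\subset M_2(\mathbb R)^2$ be the set of pairs with all entries positive. It is open and convex, hence connected. For $(A,B)\in\Omega$ the matrix $w(A,B)=\begin{pmatrix}p&q\\r&s\end{pmatrix}$ has positive entries. Its discriminant $(\operatorname{tr}w)^2-4\det w=(p-s)^2+4qr$ is positive, so the eigenvalues $\lambda>\mu$ are real. Since $\lambda+\mu=p+s>0$, we get $\lambda>|\mu|$ and $\lambda>0$. As the discriminant is positive, $\lambda,\mu=\frac12\big(\operatorname{tr}w\pm\sqrt{(\operatorname{tr}w)^2-4\det w}\big)$ are real-analytic on $\Omega$.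

**Lemma 3.** Let $w_1,w_2\in\mathbb F_2^+$ be primitive, of lengths $n_1,n_2$, and let
$$P(A,B)=\mathrm{Res}\big(\chi_{w_1^{2n_2}},\chi_{w_2^{2n_1}}\big),$$
a polynomial in the $8$ entries. If $P\equiv0$, then $w_1,w_2$ are $2$-isospectral.

*Proof.* Let $\lambda_\nu>|\mu_\nu|$ be the eigenvalue functions of $w_\nu$ on $\Omega$, and let $\alpha_\nu,\beta_\nu$ be the numbers of $a$'s and $b$'s in $w_\nu$.

**Step 1: find one pair of eigenvalue functions that agree.** On $\Omega$,
$$P=(\lambda_1^{2n_2}-\lambda_2^{2n_1})(\lambda_1^{2n_2}-\mu_2^{2n_1})(\mu_1^{2n_2}-\lambda_2^{2n_1})(\mu_1^{2n_2}-\mu_2^{2n_1}).$$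
By Fact 2 one factor vanishes identically on $\Omega$. It is not the second or third: if $A=B$ is a positive matrix with eigenvalues $\lambda>|\mu|$, then $\lambda_\nu=\lambda^{n_\nu}$ and $\mu_\nu=\mu^{n_\nu}$, and with $N=n_1n_2$ these factors equal $\pm(\lambda^{2N}-\mu^{2N})\neq0$. So
$$\lambda_1^{2n_2}\equiv\lambda_2^{2n_1}\qquad\text{or}\qquad\mu_1^{2n_2}\equiv\mu_2^{2n_1}\quad\text{on }\Omega.$$

**Step 2: compare determinants.** We want to recover the second pair of eigenvalues from the first. Let $\Omega'\subset\Omega$ be the nonempty open subset where $\det A\det B\ne0$. No eigenvalue vanishes there. Replacing $(A,B)$ by $(sA,B)$ with $s>0$ keeps us in $\Omega'$ and multiplies $\lambda_\nu$ and $\mu_\nu$ by $s^{\alpha_\nu}$. In either case of Step 1 this gives $s^{2\alpha_1n_2}=s^{2\alpha_2n_1}$ for all $s>0$, so $\alpha_1n_2=\alpha_2n_1$. Scaling $B$ gives $\beta_1n_2=\beta_2n_1$. Since $\det w_\nu=(\det A)^{\alpha_\nu}(\det B)^{\beta_\nu}$, we obtain $(\det w_1)^{n_2}=(\det w_2)^{n_1}$ identically, that is,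
$$(\lambda_1\mu_1)^{n_2}=(\lambda_2\mu_2)^{n_1}. \tag{3}$$

**Step 3: equality of traces.** Work on $\Omega'$. If the second alternative of Step 1 holds, square (3) and divide; so in either case $\lambda_1^{2n_2}=\lambda_2^{2n_1}$. As the $\lambda_\nu$ are positive, $\lambda_1^{n_2}=\lambda_2^{n_1}$. Dividing (3) by this gives $\mu_1^{n_2}=\mu_2^{n_1}$. Adding, $\operatorname{tr}w_1^{n_2}=\operatorname{tr}w_2^{n_1}$ on $\Omega'$, hence identically by Fact 2.

**Step 4: remove the exponents.** By Lemma 2, $n_1=n_2$, $\alpha_1=\alpha_2$ and $\beta_1=\beta_2$. On $\Omega'$ the positive numbers $\lambda_1,\lambda_2$ have equal $n_1$-th powers, so $\lambda_1=\lambda_2$. Also $\det w_1=\det w_2$, so $\mu_1=\mu_2$. Thus $\operatorname{tr}w_1=\operatorname{tr}w_2$ on $\Omega'$, hence everywhere. Traces and determinants agree identically, so $w_1,w_2$ are $2$-isospectral. $\square$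

## 6. Proof of Theorem 1

There are countably many pairs of primitive words. So fix primitive $w_1,w_2$, not $2$-isospectral, of lengths $n_1,n_2$. It suffices to show that the pairs $(A,B)$ for which both are SMPs lie in a finite union of proper algebraic sets. Then $E$ is the union of all these sets, and it is null by Fact 3.

Put the proper algebraic sets $\{\det A=0\}$, $\{\det B=0\}$, $\{(\det A)^2=(\det B)^2\}$ into the union. Let $(A,B)$ be outside them, with both $w_1,w_2$ SMPs, and let $J=\mathrm{JSR}(\{A,B\})$. By (1),
$$J\ge\rho(A)\ge|\det A|^{1/2}>0,\qquad J\ge\rho(B)\ge|\det B|^{1/2}>0. \tag{4}$$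

**Step 1: an SMP with non-real eigenvalues is a single letter.** Let $w$ be $w_1$ or $w_2$, with $\alpha$ letters $a$, $\beta$ letters $b$ and $n=\alpha+\beta$, and suppose $w(A,B)$ has non-real eigenvalues. They are conjugate, so $\rho(w)^2=|\det w|$. As $w$ is an SMP, (4) gives
$$J^{2n}=\rho(w)^2=|\det A|^{\alpha}|\det B|^{\beta}\le J^{2\alpha}J^{2\beta}=J^{2n}.$$
All quantities are positive, so equality forces $|\det A|=J^2$ if $\alpha>0$ and $|\det B|=J^2$ if $\beta>0$. Since $|\det A|\neq|\det B|$, only one letter occurs. By primitivity $w\in\{a,b\}$, and the matrix of that letter has determinant of modulus $J^2$.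

**Step 2: both words have non-real eigenvalues.** Then $w_1,w_2\in\{a,b\}$, and they are different because they are not $2$-isospectral. So $|\det A|=J^2=|\det B|$, which was excluded. This case does not occur.

**Step 3: exactly one, say $w_1$, has non-real eigenvalues.** By Step 1, say $w_1=a$; for $w_1=b$ exchange the letters. The eigenvalues of $A$ are conjugate and non-real, so $\det A>0$ and $J^2=\det A$. The word $w_2$ is primitive and different from $a$, so it contains $\beta\ge1$ letters $b$. Put $c=J^{n_2}$, so $c^2=(\det A)^{n_2}$. Since $\rho(w_2)=c$ and the eigenvalues of $w_2$ are real, $c$ or $-c$ is an eigenvalue, and the characteristic equation reads $c^2+\det w_2=\pm c\operatorname{tr}w_2$. Squaring,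
$$\big((\det A)^{n_2}+\det w_2\big)^2-(\det A)^{n_2}(\operatorname{tr}w_2)^2=0.$$
This is a polynomial equation in $(A,B)$ that depends only on $w_1,w_2$. It is not an identity: at $A=I$, $B=\mathrm{diag}(2,3)$ the left side is
$$(1+6^\beta)^2-(2^\beta+3^\beta)^2=(1+6^\beta-2^\beta-3^\beta)(1+6^\beta+2^\beta+3^\beta),$$
and the first factor is $(2^\beta-1)(3^\beta-1)>0$. So $(A,B)$ lies in a proper algebraic set.

**Step 4: both words have real eigenvalues.** Choose real eigenvalues $\lambda_\nu$ of $w_\nu(A,B)$ with $|\lambda_\nu|=\rho(w_\nu)=J^{n_\nu}$. Then $\lambda_1^{2n_2}=J^{2n_1n_2}=\lambda_2^{2n_1}$ is a common eigenvalue of $w_1^{2n_2}$ and $w_2^{2n_1}$, so $P(A,B)=0$. By Lemma 3, $P\not\equiv0$, because $w_1,w_2$ are not $2$-isospectral. So $(A,B)$ lies in the proper algebraic set $\{P=0\}$.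

This proves Theorem 1. $\blacksquare$

## 7. Families of $d\times d$ matrices, real or complex

Let $K\in\{\mathbb R,\mathbb C\}$, $d\ge2$, $m\ge2$ and $V_K=M_d(K)^m$. Words are over $m$ letters $x_1,\dots,x_m$, and SMPs of an $m$-tuple $A=(A_1,\dots,A_m)$ are defined as before; (1) holds with the maximum over all $\|A_i\|$.

**Definition ($d$-isospectral).** Two words are *$d$-isospectral* if their characteristic polynomials agree on $V_{\mathbb C}$. For $d=m=2$ this is the earlier notion, by Fact 2.

**Theorem 2.**
(a) There is a countable union $E$ of proper real algebraic subsets of $V_K$ such that for every tuple outside $E$, all SMPs (represented by primitive words) are $d$-isospectral to one another.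
(b) For tuples outside $E$, the set of primitive SMPs is empty or is exactly one $d$-isospectrality class. This class is finite and consists of primitive words with the same length, the same letter counts, and the same cyclic autocorrelations $R_{w,x}$.
(c) The set of tuples having two SMPs that are not $d$-isospectral has Hausdorff dimension exactly $\dim_{\mathbb R}V_K-1$. So the codimension in (a) is optimal.

Two parts of the $2\times2$ proof do not carry over. First, when a resultant vanishes identically we only learn that one eigenvalue function of $W_1$ agrees with one of $W_2$. For $d=2$ the determinant then gave the other eigenvalue; for $d\ge3$ one equation does not give $d-1$ unknowns. The replacement is irreducibility: if the two characteristic polynomials are irreducible over the field of rational functions on $V_{\mathbb C}$, one common root forces them to be equal. Second, for $d\ge3$ a dominant non-real pair $\lambda,\bar\lambda$ no longer has $|\lambda|^2=|\det w|$. But $|\lambda|^2=\lambda\bar\lambda$ is an eigenvalue of an algebraic construction on $w$.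

**Fact 4 (exterior squares and tensor products).** If $M$ has eigenvalues $y_1,\dots,y_d$ with multiplicity, then $\wedge^2M$ has eigenvalues $y_iy_j$, $i<j$, and its entries are the $2\times2$ minors of $M$. If $M'$ has eigenvalues $y_1',\dots,y_d'$, then $M\otimes M'$ has eigenvalues $y_iy_j'$ for all $i,j$. For $d=2$, $\wedge^2M$ is the $1\times1$ matrix $\det M$.

## 8. Irreducibility from a connected group and a finite one

The aim is a criterion for irreducibility. The simplest instance is $\chi_A(t)=t^2-(\operatorname{tr}A)t+\det A$ for a $2\times2$ matrix $A$. A linear factor $t-\ell(A)$ would have to be invariant under conjugation, since the set of factors is finite and $GL_2(\mathbb C)$ is connected. On $\mathrm{diag}(x_1,x_2)$ we would have $\ell=x_1$ or $\ell=x_2$. But conjugation by the coordinate swap exchanges $x_1$ and $x_2$, a contradiction.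

**Lemma 4 (irreducibility).** Let $V$ be a (finite-dimensional) complex vector space on which a connected topological group $H$ acts continuously by linear maps. Let $f\in\mathbb C[V][t]$ be monic in $t$ with $H$-invariant coefficients. Suppose a finite subgroup $\Gamma\subset H$ acts linearly on $\mathbb C^r$ and $\theta:\mathbb C^r\to V$ is a $\Gamma$-equivariant linear map with $f(t;\theta(x))=\prod_s(t-M_s(x))$, where the $M_s\in\mathbb C[x]$ are distinct and transitively permuted by $\Gamma$. Then $f$ is irreducible over $\mathbb C(V)$.

*Proof.* **Step 1: factors are $H$-invariant.** By Gauss' lemma the monic factors of $f$ over $\mathbb C(V)$ lie in $\mathbb C[V][t]$, and by unique factorization there are finitely many. Let $G$ be one of positive degree. For $h\in H$, the polynomial $G(t;h^{-1}v)$ divides $f(t;h^{-1}v)=f(t;v)$, so it is again one of these finitely many factors. For fixed $v$ its coefficients depend continuously on $h\in H$ and take finitely many values. As $H$ is connected they are constant, so $G(t;h^{-1}v)=G(t;v)$ for all $h$ and $v$.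

**Step 2: restrict to $\theta$.** The polynomial $G(t;\theta(x))$ is a monic divisor of $\prod_s(t-M_s(x))$. So it equals $\prod_{s\in T}(t-M_s(x))$ for some $T$, nonempty since $G$ has positive degree. For $\gamma\in\Gamma$, equivariance and Step 1 give $G(t;\theta(\gamma x))=G(t;\gamma\theta(x))=G(t;\theta(x))$. As the $M_s$ are distinct, $\{M_s:s\in T\}$ is invariant under $\Gamma$. By transitivity $T$ contains all indices, so $\deg_tG=\deg_tf$ and $G=f$. $\square$

**Applications.** Let $W$ be a word of length $N\ge1$. The following polynomials are irreducible over the function fields of the respective spaces.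

1. $\chi_W$ on $V_{\mathbb C}$. Take $H=GL_d(\mathbb C)$ acting by simultaneous conjugation, $\theta(x)=(\mathrm{diag}(x),\dots,\mathrm{diag}(x))$ for $x\in\mathbb C^d$, and $\Gamma$ the permutation matrices. The roots along $\theta$ are $x_i^N$.
2. $\chi_{\wedge^2W}$ on $V_{\mathbb C}$, with the same $H,\Gamma,\theta$. The roots along $\theta$ are $x_i^Nx_j^N$, $i<j$.
3. $\chi_{W(A)\otimes W(A')}$ on $V_{\mathbb C}\times V_{\mathbb C}\ni(A,A')$, with $H=GL_d(\mathbb C)\times GL_d(\mathbb C)$, $\Gamma$ the pairs of permutation matrices, and $\theta(x,x')$ the pair consisting of the tuple with all letters $\mathrm{diag}(x)$ and the tuple with all letters $\mathrm{diag}(x')$. The roots along $\theta$ are $x_i^Nx_j'^N$.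

We check the hypotheses. The group $GL_d(\mathbb C)$ is connected: for invertible $h$, the polynomial $\det((1-s)I+sh)$ in $s\in\mathbb C$ is nonzero at $s=0,1$, so it has finitely many zeros, and a path from $0$ to $1$ in $\mathbb C$ avoiding them joins $I$ to $h$ inside $GL_d(\mathbb C)$. Conjugating all letters by $h$ conjugates $W$ by $h$, $\wedge^2W$ by $\wedge^2h$, and $W(A)\otimes W(A')$ by $h\otimes h'$, so the characteristic polynomials are invariant. Conjugating $\mathrm{diag}(x)$ by a permutation matrix permutes the coordinates of $x$, so $\theta$ is equivariant for the permutation action. Finally, the listed monomials are distinct, and permutations act transitively on the indices $i$, on the pairs $\{i,j\}$ with $i\ne j$, and (two independent permutations) on all pairs $(i,j)$.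

## 9. From equal characteristic polynomials back to words

This proposition plays the role of Steps 3 and 4 of Lemma 3. Positive matrices are replaced by a neighborhood of a diagonal tuple with prime entries, where eigenvalues can be labeled by proximity.

**Proposition 5.** Let $w_1,w_2$ be primitive of lengths $n_1,n_2$, and put $W_1=w_1^{n_2}$, $W_2=w_2^{n_1}$, $N=n_1n_2$. Suppose that, identically on $V_{\mathbb C}$, one of the following holds: (i) $\chi_{W_1}=\chi_{W_2}$; (ii) $\chi_{W_1^2}=\chi_{W_2^2}$; (iii) $d\ge3$ and $\chi_{\wedge^2W_1}=\chi_{\wedge^2W_2}$. Then $n_1=n_2$ and $w_1,w_2$ are $d$-isospectral.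

*Proof.* **Step 1: label the eigenvalues.** Let $p_1,\dots,p_d$ be distinct primes, and let $U\subset V_{\mathbb R}$ be a small neighborhood of the tuple all of whose entries are $\mathrm{diag}(p_1,\dots,p_d)$. At this tuple $w_\nu$ has the distinct eigenvalues $p_i^{n_\nu}$. By continuity of roots, on $U$ it has exactly one eigenvalue $y_{\nu,i}$ in a small disc about each $p_i^{n_\nu}$. It is simple, it is real (otherwise its conjugate would be a second eigenvalue in the disc), and it is positive. Put $Y_{1,i}=y_{1,i}^{n_2}$ and $Y_{2,i}=y_{2,i}^{n_1}$. These are the eigenvalues of $W_1,W_2$, and $Y_{\nu,i}$ is close to $p_i^N$.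

**Step 2: $Y_{1,i}=Y_{2,i}$ on $U$ for all $i$.** In case (i) the sets $\{Y_{1,i}\}$ and $\{Y_{2,i}\}$ agree. The numbers $p_i^N$ are distinct and $U$ is small, so elements close to the same $p_i^N$ must agree. In case (ii) the same argument with squares, near the distinct numbers $p_i^{2N}$, gives $Y_{1,i}^2=Y_{2,i}^2$, and positivity gives the claim. In case (iii) the numbers $(p_ip_j)^N$, $i<j$, are distinct by unique factorization of integers, so $Y_{1,i}Y_{1,j}=Y_{2,i}Y_{2,j}$ for all $i\neq j$. Since $d\ge3$ we may take $i,j,l$ distinct, and
$$Y_{\nu,i}^2=\frac{(Y_{\nu,i}Y_{\nu,j})(Y_{\nu,i}Y_{\nu,l})}{Y_{\nu,j}Y_{\nu,l}}$$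
has the same value for $\nu=1,2$. Positivity gives $Y_{1,i}=Y_{2,i}$.

**Step 3: reduce to $2\times2$ traces.** Summing over $i$, $\operatorname{tr}W_1=\operatorname{tr}W_2$ on $U$, hence identically on $V_{\mathbb C}$. Restrict to tuples of block matrices $\mathrm{diag}(Y,0)$ with $Y$ of size $2\times2$. There the trace of a word is the trace of the same word in the $2\times2$ blocks. So $\operatorname{tr}W_1=\operatorname{tr}W_2$ for all $2\times2$ tuples, and Lemma 2 gives $n_1=n_2$.

**Step 4: remove the exponents.** Now $y_{1,i}^{n_1}=y_{2,i}^{n_1}$ with positive $y$'s, so $y_{1,i}=y_{2,i}$ on $U$ for all $i$. Thus $\chi_{w_1}=\chi_{w_2}$ on $U$, hence identically on $V_{\mathbb C}$. $\square$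

## 10. Proof of Theorem 2(a)

Fix primitive $w_1,w_2$, not $d$-isospectral, with $W_1,W_2,N$ as in Proposition 5. Consider a tuple $A$ for which both are SMPs, and let $J$ be its joint spectral radius. Then $\rho(w_\nu)=J^{n_\nu}$, so $\rho(W_1)=\rho(W_2)=J^N$. As before, it suffices to place $A$ in one of finitely many proper real algebraic sets depending only on $w_1,w_2$, and then to take the union over the countably many pairs $(w_1,w_2)$.

### 10.1. Real tuples

**Step 1: express $J^{2N}$ as an eigenvalue.** Choose an eigenvalue $\lambda$ of $w_\nu$ of maximal modulus, and put $q=N/n_\nu$, so $W_\nu=w_\nu^{q}$ and $|\lambda|^q=J^N$. If $\lambda$ is real (*type R*), then $\lambda^{2q}=J^{2N}$ is an eigenvalue of $F_\nu:=W_\nu^2$. If $\lambda$ is non-real (*type C*), then $\lambda$ and $\bar\lambda$ are two distinct eigenvalues of the real matrix $w_\nu$. So $\lambda^q$ and $\bar\lambda^q$ occur at two different places in the list of eigenvalues of $W_\nu$, and their product $|\lambda|^{2q}=J^{2N}$ is an eigenvalue of $F_\nu:=\wedge^2W_\nu$. In all cases $F_1$ and $F_2$ share the eigenvalue $J^{2N}$, and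
$$\mathrm{Res}(\chi_{F_1},\chi_{F_2})=0\quad\text{at }A.$$
For given $w_1,w_2$ and given types, this is a polynomial equation with real coefficients.

**Step 2: the resultant is not identically zero, unless both types are C and $d=2$.** Suppose it vanishes identically. Then $\chi_{F_1},\chi_{F_2}$ have a common factor of positive degree over $\mathbb C(V_{\mathbb C})$. Both are monic. Both are irreducible, by application 1 (to the word $W_\nu^2$) or application 2 (to $W_\nu$). So $\chi_{F_1}=\chi_{F_2}$. We go through the types.

* Types RR: $\chi_{W_1^2}=\chi_{W_2^2}$, so by Proposition 5(ii) $w_1,w_2$ are $d$-isospectral, a contradiction.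
* Types RC or CR: set all letters equal to $\mathrm{diag}(x)$. The roots of one polynomial are the $x_i^{2N}$, those of the other are the $x_i^Nx_j^N$ with $i<j$. No monomial of the first kind is of the second kind, a contradiction.
* Types CC with $d\ge3$: Proposition 5(iii) gives a contradiction.

So in these cases $A$ lies in a proper algebraic set depending only on $w_1,w_2$ and the types.

**Step 3: types CC with $d=2$.** Here $F_\nu=\det W_\nu$, and the resultant may vanish identically, as with $ab$ and $aabb$ in Section 3. We use maximality instead. Put the proper algebraic sets $\{\det A_i=0\}$ and $\{(\det A_i)^2=(\det A_j)^2\}$, $i\ne j$, into $E$, and let $A$ be outside them. By (1), $|\det A_i|\le\rho(A_i)^2\le J^2$, and $J>0$. In type C with $d=2$, $J^{2n_\nu}=\rho(w_\nu)^2=|\det w_\nu|$ is a product of $n_\nu$ numbers $|\det A_i|\le J^2$, one for each letter of $w_\nu$. So every letter $x_i$ occurring in $w_\nu$ satisfies $|\det A_i|=J^2$. The moduli $|\det A_i|$ are distinct, so this holds for at most one $i$. Hence $w_1$ and $w_2$ are powers of the same letter, and by primitivity both are equal to that letter. This contradicts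 that they are not $d$-isospectral, so the case does not occur.

This proves (a) for $K=\mathbb R$.

### 10.2. Complex tuples

Eigenvalues no longer come in conjugate pairs, so we supply the conjugate by using $\bar A$. This is why application 3 has two independent tuples of variables. (With $A'=A$ it would fail: by Fact 4, $\chi_{W\otimes W}=\chi_{W^2}\,\chi_{\wedge^2W}^2$ is reducible.)

**Step 1: a polynomial equation in $A$ and $\bar A$.** Let $\lambda_\nu$ be an eigenvalue of $W_\nu(A)$ with $|\lambda_\nu|=J^N$. Since $W_\nu(\bar A)=\overline{W_\nu(A)}$ has the eigenvalue $\bar\lambda_\nu$, the number $|\lambda_\nu|^2=J^{2N}$ is an eigenvalue of $W_\nu(A)\otimes W_\nu(\bar A)$, for both $\nu$. So $Q(A,\bar A)=0$, where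
$$Q(A,A')=\mathrm{Res}\big(\chi_{W_1(A)\otimes W_1(A')},\ \chi_{W_2(A)\otimes W_2(A')}\big).$$

**Step 2: if $Q\not\equiv0$, the equation defines a proper real algebraic set.** Write $A=X+iY$ with $X,Y$ real tuples. The substitution $(X,Y)\mapsto(X+iY,X-iY)$ is an invertible complex-linear map of $V_{\mathbb C}\times V_{\mathbb C}$. So $Q(X+iY,X-iY)$ is a nonzero polynomial in $(X,Y)$ with complex coefficients. Its real and imaginary parts at real $(X,Y)$ are real polynomials, not both zero. So $\{A:Q(A,\bar A)=0\}$ is a proper real algebraic subset of $V_{\mathbb C}$.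

**Step 3: $Q\not\equiv0$.** If $Q\equiv0$ on $V_{\mathbb C}\times V_{\mathbb C}$, the two monic polynomials have a common factor. By application 3 both are irreducible, hence equal:
$$\chi_{W_1(A)\otimes W_1(A')}=\chi_{W_2(A)\otimes W_2(A')}.$$
Take all letters of $A'$ equal to $I$. Then $W_\nu(A)\otimes I$ has characteristic polynomial $\chi_{W_\nu}^d$, so $\chi_{W_1}^d=\chi_{W_2}^d$. By unique factorization of monic polynomials, $\chi_{W_1}=\chi_{W_2}$. Proposition 5(i) then says that $w_1,w_2$ are $d$-isospectral, a contradiction.

This proves (a) for $K=\mathbb C$. $\blacksquare$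

## 11. Proof of Theorem 2(b): the class of winners

**Step 1: what $d$-isospectral words share.** If two words are $d$-isospectral, their traces agree on all $d\times d$ tuples, and by restriction to block matrices $\mathrm{diag}(Y,0)$ on all $2\times2$ tuples. By Lemma 1 they have equal lengths, letter counts, cyclic autocorrelations and cyclic shift invariances. Since there are finitely many words of a given length, classes are finite.

**Step 2: primitivity is shared.** A word $w$ of length $n$ is a proper power iff it is invariant under the cyclic shift by some $k$ with $0<k<n$. Indeed $u^j$ with $j\ge2$ is invariant under the shift by $|u|$. Conversely, if $w$ is invariant under the shift by $k$, it is invariant under the shift by $g=\gcd(k,n)<n$, and $w$ is the $(n/g)$-th power of its prefix of length $g$. By Step 1, a word $d$-isospectral to a primitive word is primitive.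

**Step 3: the set of primitive SMPs.** Let $A\notin E$ have an SMP, represented by a primitive word $w$. Any word $d$-isospectral to $w$ has the same length and the same spectral radius at $A$, so it is an SMP, and it is primitive by Step 2. Conversely, by (a) every primitive SMP is $d$-isospectral to $w$. So the set of primitive SMPs is exactly the $d$-isospectrality class of $w$. $\blacksquare$

## 12. Proof of Theorem 2(c): a hypersurface of accidental ties

Let $n=\dim_{\mathbb R}V_K$. Recall that Hausdorff dimension is monotone, that the dimension of a countable union is the supremum of the dimensions, and that a nonempty real-analytic hypersurface in $\mathbb R^n$ has dimension $n-1$.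

**Step 1: upper bound.** By (a), the set of tuples having two SMPs that are not $d$-isospectral is contained in $E$, a countable union of proper real algebraic subsets of $V_K\cong\mathbb R^n$. By Fact 3 its dimension is at most $n-1$.

For the lower bound we thicken the example of Section 2 with two projections.

**Step 2: two dominant eigenvalues.** Let $A_1$ be near $e_1e_1^T$, $A_2$ near $e_2e_2^T$, and $A_3,\dots,A_m$ near $0$. The polynomial $\chi_{e_1e_1^T}(t)=t^{d-1}(t-1)$ has a simple root at $1$, and its other roots are $0$. By the implicit function theorem (over $K$) $A_1$ has a simple eigenvalue $\alpha\in K$ near $1$ depending analytically on $A_1$, and its other eigenvalues are near $0$. So $\rho(A_1)=|\alpha|$. An eigenvector is $v_1=\mathrm{adj}(\alpha I-A_1)e_1$, where $\mathrm{adj}$ is the adjugate: indeed $(\alpha I-A_1)v_1=\det(\alpha I-A_1)e_1=0$. At $A_1=e_1e_1^T$ we have $\alpha I-A_1=\mathrm{diag}(0,1,\dots,1)$, whose adjugate is $\mathrm{diag}(1,0,\dots,0)$. So $v_1$ is near $e_1$, and in particular nonzero. In the same way $A_2$ has a simple dominant eigenvalue $\beta$ near $1$ with an eigenvector $v_2$ near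 $e_2$.

**Step 3: the tie $|\alpha|=|\beta|$ is a hypersurface.** The function $\log|\alpha|-\log|\beta|$ is real-analytic near the base tuple $(e_1e_1^T,e_2e_2^T,0,\dots,0)$ and vanishes there. Along the curve $A_1\mapsto e^sA_1$ it has derivative $1$. So $\{|\alpha|=|\beta|\}$ is a nonempty real-analytic hypersurface in this neighborhood.

**Step 4: on this hypersurface both letters are SMPs.** Put $r=|\alpha|=|\beta|$, close to $1$. The vectors $v_1,v_2,e_3,\dots,e_d$ form a basis, being near $e_1,\dots,e_d$. Use the $\ell^1$ norm of coordinates in this basis. The corresponding operator norm of a matrix $M$ is the maximum of $\|Mv\|$ over the basis vectors $v$. We have $\|A_1v_1\|=\|\alpha v_1\|=r$. The vectors $A_1v_2,A_1e_3,\dots,A_1e_d$ are near $e_1e_1^Te_2=0,\ e_1e_1^Te_3=0,\dots$, so in a small enough neighborhood their norms are less than $r$. Hence $\|A_1\|=r$. Likewise $\|A_2v_2\|=r$, while $A_2v_1,A_2e_3,\dots,A_2e_d$ are near $0$, so $\|A_2\|=r$. Finally $\|A_i\|<r$ for $i\ge3$. By (1),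
$$r=\rho(A_1)=\rho(A_2)\le\mathrm{JSR}\le\max_i\|A_i\|=r.$$
So the one-letter words $x_1$ and $x_2$ are both SMPs. They are not $d$-isospectral, since $\operatorname{tr}A_1$ and $\operatorname{tr}A_2$ are different functions on $V_{\mathbb C}$.

So the set in question contains a nonempty hypersurface, and its dimension is at least $n-1$. With Step 1 it is exactly $n-1=\dim_{\mathbb R}V_K-1$. $\blacksquare$
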